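# Rational orbits and symmetrized orbits of zero-cycles on an abelian surface

## 1. A quadratic map from $A$ to its zero-cycles

Let $A$ be a complex abelian surface with origin $o$, and let $\iota(a)=-a$. To each point $a\in A$ attach the zero-cycle class
$$\varphi(a)=[a]+[-a]-2[o]\in \mathrm{CH}_0(A).$$
These notes turn on this map. It is a quadratic map, and from it we shall build an integer $d(\alpha)$ that computes dimensions of families of cycles. We start with what is needed to see that $\varphi$ is quadratic.

**Zero-cycles.** $\mathrm{CH}_0(A)$ is the group of zero-cycles modulo rational equivalence, written $\equiv$; the class of a point is $[a]$. Let $I\subset\mathrm{CH}_0(A)$ be the subgroup of classes of degree $0$. The group law of $A$ induces a homomorphism $I\to A$, $\sum n_i[a_i]\mapsto\sum n_ia_i$. Its kernel is denoted $T$.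

**Pontryagin product.** The rule $[a]*[b]=[a+b]$ makes $\mathrm{CH}_0(A)$ a commutative ring with unit $[o]$, and $I$ is an ideal in it. For example,
$$([a]-[o])*([b]-[o])=[a+b]-[a]-[b]+[o].$$
This class has degree $0$ and sum $a+b-a-b=0$, so it lies in $T$.

Two theorems on these objects are used throughout.

* **Bloch** (Invent. Math. 37 (1976), Thm 0.1): on an abelian surface, $I^{*3}=0$.
* **Roitman**: $T$ is torsion free.

Put $\psi(a,b)=[a+b]-[a]-[b]+[o]\in T$. It is symmetric. It is also bilinear, because
$$\psi(a+a',b)-\psi(a,b)-\psi(a',b)=([a]-[o])*([a']-[o])*([b]-[o])\in I^{*3}=0 .$$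
Since $\psi(a,-a)=[o]-[a]-[-a]+[o]=-\varphi(a)$, we get $\varphi(a)=\psi(a,a)\in T$, and therefore
$$\varphi(a+b)=\varphi(a)+\varphi(b)+2\psi(a,b),\qquad \varphi(na)=n^2\varphi(a),\qquad \varphi(-a)=\varphi(a).\tag{1}$$

**Torsion points.** If $N\tau=0$ with $N\ge 1$, then $N\psi(a,\tau)=\psi(a,N\tau)=\psi(a,o)=0$, so $\psi(a,\tau)=0$ because $T$ is torsion free. In particular $\varphi(\tau)=0$ and $\varphi(a+\tau)=\varphi(a)$.

**Example (a product of elliptic curves).** Let $A=E_1\times E_2$. On $E_1$ we have $[x]+[-x]\sim 2[0]$. Pushing this forward to $A$ gives $\varphi(x,0)=0$, and likewise $\varphi(0,y)=0$. So $\varphi$ vanishes on the curve $D=(E_1\times 0)\cup(0\times E_2)$, which is ample as a sum of pullbacks of ample divisors from the two factors. By (1), $\varphi(x,y)=2\psi((x,0),(0,y))$.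

**Definition (level).** For $\alpha\in T$, let $d(\alpha)\in\mathbb Z_{\ge 0}\cup\{\infty\}$ be the least $d$ such that
$$M\alpha=\sum_{j=1}^d n_j\,\varphi(u_j)$$
for some integers $M\ge 1$, $n_j\ne 0$ and points $u_j\in A$.

So $d(\alpha)$ is the number of values of $\varphi$ needed to write $\alpha$, with rational coefficients allowed. Three properties follow from the definition.

* $d(N\alpha)=d(\alpha)$ for every integer $N\ne 0$. Multiplying a relation for $\alpha$ by $N$ gives one for $N\alpha$ with as many terms; a relation $M(N\alpha)=\sum n_j\varphi(u_j)$ is, up to sign, a relation for $|MN|\alpha$.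
* $d(\alpha+\beta)\le d(\alpha)+d(\beta)$: bring the two relations to a common multiplier $M$ and add.
* $d(\alpha)=0$ if and only if $\alpha=0$: level $0$ means $M\alpha=0$ for some $M\ge1$, and $T$ is torsion free.

In the example, $\psi((x,0),(0,y))$ has level at most $1$, since twice it is $\varphi(x,y)$.

**Remark.** The level is always finite, although we never need this. Modulo the subgroup generated by all $\psi(a,b)$, the map $a\mapsto[a]-[o]$ is a homomorphism from $A$. Hence an element $\sum n_i([a_i]-[o])$ of $T$ goes to the image of $\sum n_ia_i=0$, and $T$ is generated by the $\psi(a,b)$. By (1), $2\psi(a,b)=\varphi(a+b)-\varphi(a)-\varphi(b)$.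

## 2. Two orbits of a cycle, and the dimension formula

For $k\ge 1$, regard a point of the symmetric product $A^{(k)}$ as an effective zero-cycle of degree $k$. The summation map sends $a_1+\dots+a_k\in A^{(k)}$ to the sum of the $a_i$ in the group $A$, and we call that point the *sum* of the cycle. For $z\in A^{(k)}$ consider
$$O_z=\{w\in A^{(k)}: w\equiv z\},\qquad O_z^\iota=\{w\in A^{(k)}: w+\iota(w)\equiv z+\iota(z)\}.$$
Clearly $O_z\subset O_z^\iota$. Both are countable unions of closed subvarieties, and their dimension is the largest dimension of these subvarieties. The following question comes from Giovanni Mongardi, Gianluca Pacienza, Laura Pertusi, "$0$-cycles and sheaves on abelian surfaces", arXiv:2607.16364 (2026): *if $z$ has sum $o$, is it true that $\dim O_z^\iota=\dim O_z+1$?* The answer is yes, and the level says what both dimensions are.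

Two facts come with the problem.

* **Fact (i)** (Bloch). If $w\in A^{(k)}$ has sum $o$, then $w\equiv\iota(w)$.
* **Fact (ii)**. For every $j\ge 1$, the cycle $j\,o\in A^{(j)}$ satisfies $\dim O_{jo}=j-1$.

**Dimension convention.** For a subset $S$ of a variety, $\dim S$ is the maximal dimension of an irreducible closed subvariety contained in $S$. If $S=\bigcup_i Z_i$ is a countable union of closed subvarieties, an irreducible closed $Z\subset S$ equals $\bigcup_i(Z\cap Z_i)$, so by Baire it lies in one $Z_i$; this is then the usual notion. If $\pi:X\to Y$ is finite surjective and $S\subset Y$, then $\dim\pi^{-1}(S)=\dim S$. Indeed, over a closed $Z\subset S$ some component of $\pi^{-1}(Z)$ has dimension $\dim Z$, and a closed irreducible $Z'\subset\pi^{-1}(S)$ has closed irreducible image of the same dimension.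

For $w=\sum w_i\in A^{(k)}$, or $w\in A^k$, write $\varphi(w)=\sum\varphi(w_i)=w+\iota(w)-2k[o]$. For $n=(n_1,\dots,n_m)$ with all $n_j\in\mathbb Z\setminus\{0\}$, $m\ge 0$, and $\alpha\in T$, put
$$O(n,\alpha)=\Big\{u\in A^m:\ \sum_j n_j\varphi(u_j)=\alpha\Big\}.$$
(For $m=0$, $A^0$ is a point and the sum is $0$.)

> **Theorem 1.** $O(n,\alpha)\ne\emptyset$ if and only if $d(\alpha)\le m$, and in that case $\dim O(n,\alpha)=m-d(\alpha)$.

> **Theorem 2.** If $z\in A^{(k)}$ lies in the kernel of the summation map, then $d(\varphi(z))\le k-1$ and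
> $$\dim O_z=k-1-d(\varphi(z)),\qquad \dim O_z^\iota=k-d(\varphi(z)).$$
> In particular $\dim O_z^\iota=\dim O_z+1$.

For $z=j\,o$ we have $\varphi(z)=0$ and $d=0$, so Theorem 2 recovers Fact (ii).

Both orbits can be described through $\varphi$.

**Proposition 1.** For every $z\in A^{(k)}$, $O_z^\iota=\{w\in A^{(k)}:\varphi(w)=\varphi(z)\}$. If $z$ has sum $o$, then
$$O_z=\{w\in A^{(k)}:\ w\text{ has sum }o\text{ and }\varphi(w)=\varphi(z)\}.$$

*Proof.* The first statement is the definition, since $\varphi(w)=w+\iota(w)-2k[o]$. For the second, if $w\equiv z$ then $w$ and $z$ have the same sum and $\varphi(w)=\varphi(z)$. Conversely, let $w$ have sum $o$ and $\varphi(w)=\varphi(z)$. By Fact (i), $\varphi(w)=2w-2k[o]$ and $\varphi(z)=2z-2k[o]$ in $\mathrm{CH}_0(A)$. Hence $2(w-z)=0$. As $w-z$ has degree $0$ and sum $o$, it lies in $T$, which is torsion free, so $w\equiv z$. $\square$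

One more theorem is needed.

**Mumford's theorem** (see Voisin, *Hodge Theory and Complex Algebraic Geometry II*, §10.2). Let $W$ be smooth projective and let $\Gamma$ be a codimension-$2$ cycle on $W\times A$ such that $w\mapsto\Gamma_*[w]\in\mathrm{CH}_0(A)$ is constant. Then $\Gamma^*\sigma=0$ for $\sigma\in H^0(A,K_A)$.

If $\Gamma$ is the graph of $p:W\to A$, then $\Gamma_*[w]=[p(w)]$ and $\Gamma^*\sigma=p^*\sigma$. From now on $\sigma\ne 0$ is a fixed holomorphic $2$-form on $A$. It is translation invariant, and $\iota^*\sigma=\sigma$.

## 3. One point, two points, and the limits of the summation map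

We take $A=E_1\times E_2$ and $D=(E_1\times 0)\cup(0\times E_2)$.

**$k=1$, $z=o$.** If $w\equiv o$, then $w$ has sum $o$, so $w=o$ and $\dim O_z=0$. On the other side, $O_z^\iota=\{w\in A:\varphi(w)=0\}$ contains $E_1\times 0$. It is not all of $A$: otherwise Mumford's theorem with $W=A$ and $\Gamma=\Gamma_{\mathrm{id}}+\Gamma_\iota$ would give $2\sigma=0$. So $\dim O_z^\iota=1$.

**$k=2$, $z=x+\iota(x)$.** Every degree-$2$ cycle of sum $o$ is $y+\iota(y)$, and $\varphi(y+\iota(y))=2\varphi(y)$. By Proposition 1, $O_z$ consists of the $y+\iota(y)$ with $\varphi(y)=\varphi(x)$, so its dimension is that of $\{y\in A:\varphi(y)=\varphi(x)\}$.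

* If $\varphi(x)=0$, this is the set of the case $k=1$, and $\dim O_z=1$.
* If $\varphi(x)\ne 0$, the set contains no curve. A curve $Y$ on which $\varphi$ is constant meets the ample curve $D$, where $\varphi=0$, so the constant is $0$. Hence $\dim O_z=0$.

The symmetrized orbit pulls back to $\{(w_1,w_2)\in A^2:\varphi(w_1)+\varphi(w_2)=2\varphi(x)\}$.

* If $\varphi(x)=0$, this contains $D\times D$, of dimension $2$. Mumford's theorem shows that a subvariety of it has, at its smooth points, tangent spaces isotropic for the symplectic form $\sigma\oplus\sigma$ on a $4$-dimensional space. So the dimension is $2$.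
* If $\varphi(x)\ne 0$ and $x=(x_1,x_2)$, put $b=(2x_1,x_2)$. Then $\varphi(b)=2\psi((2x_1,0),(0,x_2))=2\varphi(x)$, so $\{b\}\times D$ lies in the set and its dimension is at least $1$. We expect exactly $1$, but isotropy only gives $\le 2$. If a surface $Z$ in the set had a point in $D\times D$, we would get $2\varphi(x)=0$, a contradiction. But a surface in $A^2$ can avoid $D\times D$: take $A\times\{c\}$ with $c\notin D$. That surface is not isotropic. So isotropy has to be used to force the meeting with $D\times D$; this is done in Sections 6 and 7.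

**The fibre-dimension argument.** The first idea for the question itself is to look at the summation map $O_z^\iota\to A$. By Proposition 1 its fibre over $o$ is exactly $O_z$. One would like to show that a largest component of $O_z^\iota$ maps onto a curve through $o$, with fibre over $o$ of the expected dimension. This breaks in two ways.

* A largest component can miss $o$. For $k=1$, $z=o$, every curve $E_1\times\{y\}$ with $y$ a torsion point of $E_2$ lies in $O_o^\iota$, because $\varphi$ does not change under translation by torsion points. If $y\ne 0$, its sums never equal $o$.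
* The image need not be a curve. Let $A=J(C)$ with $C$ of genus $2$, embedded by $c\mapsto[c-\infty]$, where $\infty$ is a Weierstrass point. For each $c\in C$ the hyperelliptic conjugate $\bar c$ satisfies $[c]+[\bar c]\sim 2[\infty]$. So $\bar c=-c$ in $J(C)$, and pushing forward gives $\varphi|_C=0$. Thus $\{c_1+c_2: c_i\in C\}\subset O^\iota_{2o}$ is $2$-dimensional. The summation map sends it *onto* $A$ with finite general fibre, while the fibre over $o$ is the curve $\{c+\iota(c)\}$. The fibre dimension jumps exactly at the fibre we care about.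

So we do not compare the two orbits. We compute each of them, by bringing both to the form $O(n,\alpha)$, where Theorem 1 gives a dimension depending only on the number $m$ of variables and on $d(\alpha)$.

## 4. Diagonalizing the condition "sum zero", and Theorem 2 from Theorem 1

For $O_z^\iota$ the form is already right, with $n=(1,\dots,1)$ and $m=k$. For $O_z$ we must absorb the condition $\sum w_i=0$. It cuts $A^k$ down to $k-1$ free variables, and on them the quadratic map $\sum\varphi(w_i)$ must be written as a diagonal form.

**Step 1. Orthogonal vectors.** This step supplies integral coordinates in which the form is diagonal. Let $\mathbf 1=(1,\dots,1)\in\mathbb Z^k$ and, for $1\le j\le k-1$,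
$$r_j=(\underbrace{1,\dots,1}_{j},-j,0,\dots,0).$$
We have $\mathbf 1\cdot r_j=j-j=0$. For $i<j$, the vector $r_i$ is supported on the first $i+1\le j$ entries, where $r_j$ is $1$; so $r_i\cdot r_j$ is the sum of the entries of $r_i$, which is $0$. Also $|\mathbf 1|^2=k$ and $|r_j|^2=j+j^2=j(j+1)$. Set $N=(k!)^2$ and $n_j=N/(j(j+1))$, a positive integer because $j$ and $j+1$ both divide $k!$. Decomposing the identity of $\mathbb R^k$ along this orthogonal basis and multiplying by $N$ gives an identity of integral symmetric matrices
$$N\cdot\mathrm{Id}=\frac Nk\,\mathbf 1\mathbf 1^T+\sum_{j=1}^{k-1}n_j\,r_jr_j^T.\tag{2}$$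

**Step 2. Evaluating with $\psi$.** This step transports (2) to zero-cycles. For $w\in A^k$, an integral symmetric matrix $S=(s_{ab})$ has the value $\sum s_{ab}\psi(w_a,w_b)$, additive in $S$. The identity matrix has value $\sum\psi(w_a,w_a)=\varphi(w)$. By bilinearity, $rr^T$ has value $\psi(\sum r_aw_a,\sum r_bw_b)=\varphi(\sum r_aw_a)$. Put
$$K=\{w\in A^k:\textstyle\sum w_i=0\},\qquad \kappa:K\to A^{k-1},\quad \kappa(w)_j=u_j=w_1+\dots+w_j-j\,w_{j+1}.$$
On $K$ the term with $\mathbf 1$ contributes $\frac Nk\varphi(o)=0$, so
$$N\varphi(w)=\sum_{j=1}^{k-1}n_j\varphi(u_j)\qquad(w\in K).\tag{3}$$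

**Step 3. $\kappa$ is finite and surjective.** This ensures that passing to the coordinates $u_j$ does not change dimensions. The endomorphism $w\mapsto(\sum w_i,u_1,\dots,u_{k-1})$ of $A^k$ is given by the integer matrix with rows $\mathbf 1,r_1,\dots,r_{k-1}$. Its determinant is nonzero, so it is an isogeny. The preimage of $0\times A^{k-1}$ is $K$, and the restriction to it is $\kappa$.

**Step 4. Proof of Theorem 2, assuming Theorem 1.** Let $z$ have sum $o$.

*The orbit $O_z^\iota$.* By Proposition 1, its preimage under the finite map $A^k\to A^{(k)}$ is $O((1,\dots,1),\varphi(z))$, with $m=k$. It contains the points over $z$, so it is nonempty, and Theorem 1 gives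
$$\dim O_z^\iota=k-d(\varphi(z)).\tag{4}$$
The hypothesis that $z$ has sum $o$ was not used for (4); it holds for every $z\in A^{(k)}$.

*The orbit $O_z$.* By Proposition 1, its preimage in $A^k$ is $\{w\in K:\varphi(w)=\varphi(z)\}$. As $T$ is torsion free, $\varphi(w)=\varphi(z)$ is equivalent to $N\varphi(w)=N\varphi(z)$. By (3) the preimage is therefore
$$\kappa^{-1}\big(O((n_1,\dots,n_{k-1}),N\varphi(z))\big).$$
It is nonempty and $\kappa$ is finite surjective. Theorem 1 with $m=k-1$ gives $d(\varphi(z))=d(N\varphi(z))\le k-1$ and $\dim O_z=k-1-d(\varphi(z))$. $\square$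

The coefficients $n_j$ in (3) are not all equal once $k\ge 3$. This is why Theorem 1 must hold for arbitrary nonzero $n_j$, with an answer that does not depend on them.

## 5. An ample curve where $\varphi$ vanishes, and divisibility of the values of $\varphi$

Theorem 1 needs two geometric inputs.

**Lemma 1.** There is an ample (reduced) curve $D\subset A$ with $\varphi|_D=0$.

**Lemma 2.** For all $a\in A$ and nonzero integers $p,q$ there is $b\in A$ with $p\,\varphi(b)=q\,\varphi(a)$.

Lemma 2 says that the set of values of $\varphi$ absorbs rational coefficients. One might try to take $b$ proportional to $a$. If $s\,b=r\,a$ with $r,s\neq0$, then $s^2\varphi(b)=r^2\varphi(a)$, which settles the case where $q/p=(r/s)^2$ is a square. If $\varphi(a)\ne0$, this reaches no other ratio: from $p\varphi(b)=q\varphi(a)$ we would get $(pr^2-qs^2)\varphi(a)=0$, hence $q/p=(r/s)^2$. For ratios such as $2$ or $-1$ the point $b$ must come from elsewhere. In $E_1\times E_2$ one changes a single coordinate; in a Jacobian we shall move along a curve whose quotient has genus at most $1$.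

**Step 1. Reduction to principally polarized surfaces.** This leaves two explicit cases. Every abelian surface receives an isogeny $f:B\to A$ from a principally polarized one, and the latter is either $J(C)$ with $C$ smooth of genus $2$, or $E_1\times E_2$ with the product polarization. We have $\varphi_A(f(b))=f_*\varphi_B(b)$.

*Lemma 2 for $B$ implies it for $A$.* Write $a=f(a')$, find $b'$ with $p\varphi_B(b')=q\varphi_B(a')$, apply $f_*$, and take $b=f(b')$.

*Lemma 1 for $B$ implies it for $A$.* Let $D_B$ be as in Lemma 1 for $B$, and put $D=f(D_B)$ with its reduced structure. Then $\varphi_A|_D=0$. Since $f$ is étale, $f^*D$ is reduced. Its support $f^{-1}(D)$ is the union of the translates of $D_B$ by $\ker f$, and contains $D_B$. So $f^*D=D_B+D'$ with $D'$ effective. An effective divisor on an abelian surface is nef, because for an irreducible curve $Y$ a general translate of $D'$ does not contain $Y$ and has the same intersection number with $Y$. An ample plus a nef divisor is ample, so $f^*D$ is ample. As $f$ is finite surjective, $D$ is ample.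

**Step 2. The case $A=E_1\times E_2$.** Lemma 1 is the example of Section 1. For Lemma 2 let $a=(x,y)$, choose $x'$ with $px'=qx$, and put $b=(x',y)$. Then
$$p\,\varphi(x',y)=2\psi((px',0),(0,y))=2\psi((qx,0),(0,y))=q\,\varphi(x,y).$$

**Step 3. The case $A=J(C)$: Lemma 1, and the easy points of Lemma 2.** Move two of the six branch points of $C\to\mathbb P^1$ to $\infty$ and $0$, and write
$$C:\ y^2=x\,g(x),\qquad g=\prod_{i=1}^4(x-e_i),\quad e_i\text{ distinct and nonzero.}$$
Let $\infty$ and $W=(0,0)$ be the Weierstrass points over $x=\infty$ and $x=0$. Embed $C$ by $c\mapsto[c-\infty]$. As in Section 3, $-1$ restricts to the hyperelliptic involution on $C$, again written $\iota$, and $\varphi|_C=0$. Since $C$ is the theta divisor, it is ample, and $D=C$ proves Lemma 1.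

For Lemma 2, write $a=P_1+P_2$ with $P_i\in C$ (Jacobi inversion).

* If some $P_i=\infty$, then $a\in C$, so $\varphi(a)=0$ and $b=o$ works.
* If some $P_i=W$, say $P_1=W$, then $2W=0$ in $J(C)$, so $\varphi(a)=\varphi(W)+\varphi(P_2)+\psi(2W,P_2)=0$ and $b=o$ works.

So assume $x(P_1),x(P_2)\in\mathbb C^*$, and let $t=x(P_1)x(P_2)\ne 0$.

**Step 4. A curve $F$ through $(P_1,P_2)$.** We want a curve of pairs $(Q_1,Q_2)$ that contains $(P_1,P_2)$ and reaches $Q_1=\infty$, where $\varphi(Q_1+Q_2)=0$. Put $C^\circ=C\setminus\{\infty,W\}$ and
$$F^\circ=\{(Q_1,Q_2)\in C^\circ\times C^\circ:\ x(Q_1)x(Q_2)=t\}_{\mathrm{red}}.$$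
Write $Q_i=(x_i,y_i)$. The function $x_1x_2$ is not constant on the irreducible surface $C^\circ\times C^\circ$, so $F^\circ$, being defined by one equation, is purely $1$-dimensional. Given $x_1$, the value $x_2=t/x_1$ is determined, and there are finitely many pairs $(Q_1,Q_2)$. Hence $x_1$ is nonconstant on every component. Let $F$ be the normalization of the closure of $F^\circ$ in $C\times C$; it is a smooth projective curve, possibly disconnected.

**Step 5. A group acting on $F$.** This step produces the quotient on which we shall divide. Let $G\cong(\mathbb Z/2)^2$ be generated by the swap and by $\iota\times\iota$, which commute. It preserves $F^\circ$, so it acts on $F$. Each nontrivial element has finitely many fixed points. Only finitely many points of $F$ lie outside $F^\circ$ or over singular points of $F^\circ$. On $F^\circ$, a fixed point of the swap or of swap$\,\circ(\iota\times\iota)$ satisfies $x_1=x_2$, so $x_1^2=t$; a fixed point of $\iota\times\iota$ satisfies $y_1=y_2=0$. Let $\pi:F\to E=F/G$. Since no nontrivial element of $G$ is the identity on a nonempty open set,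 the ramification index of $\pi$ at $\xi$ is the order of the stabilizer of $\xi$, so
$$\pi^*[\pi(\xi)]=\sum_{\gamma\in G}[\gamma\xi].\tag{5}$$

**Step 6. Every component of $E$ has genus at most $1$.** On $F^\circ$, the functions $s=x_1+x_2$ and $v=y_1y_2$ are $G$-invariant. From $x_1x_2=t$ we get $(x_1-e_i)(x_2-e_i)=t+e_i^2-e_is$, hence
$$v^2=x_1x_2\,g(x_1)g(x_2)=t\prod_{i=1}^4(t+e_i^2-e_is)=:h(s).$$
Here $\deg h=4$, with leading coefficient $t\,e_1e_2e_3e_4\ne 0$.

The fibres of $(s,v)$ on $F^\circ$ are $G$-orbits. Indeed $s$ and $t$ determine $x_1,x_2$ up to order, so after a swap two points with the same $(s,v)$ have the same $x_1$ and $x_2$, and their $y_i$ agree up to individual signs. If $v\ne 0$, the value of $y_1y_2$ forces the two signs to be equal, so $(y_1,y_2)$ is determined up to $\iota\times\iota$. If $v=0$, one $y_i$ is $0$ and the other is determined up to sign, which is again the action of $\iota\times\iota$.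

So $(s,v)$ is injective on a dense open subset of $E$. On each component of $E$ it is nonconstant, and it maps that component birationally onto an irreducible component of $\{v^2=h(s)\}$. If $h$ is a square, these components are rational. If not, the curve is irreducible and its normalization is a double cover of $\mathbb P^1$ branched over the roots of odd multiplicity only ($\infty$ is not a branch point, as $\deg h$ is even). There are at most four such roots, and $2g-2\le -4+4=0$.

**Step 7. Dividing on $E$.** We transport a relation on $E$ to $A$. Let $\theta:F\to J(C)$ be induced by $(Q_1,Q_2)\mapsto Q_1+Q_2$. It is invariant under the swap, and $\theta\circ(\iota\times\iota)=-\theta$. By (5),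
$$\theta_*\pi^*[\pi(\xi)]=2\big([\theta(\xi)]+[-\theta(\xi)]\big)=2\varphi(\theta(\xi))+4[o].\tag{6}$$
Choose $\xi\in F$ over $(P_1,P_2)$, so $\theta(\xi)=a$. Let $F_1$ be its component, $E_1=\pi(F_1)$ and $e=\pi(\xi)$. The function $x_1$ is nonconstant on the projective curve $F_1$, so it has a pole $\xi_0\in F_1$, where $Q_1=\infty$. Then $\theta(\xi_0)=Q_2\in C$ and $\varphi(\theta(\xi_0))=0$. Put $e_0=\pi(\xi_0)\in E_1$.

There is $e'\in E_1$ with
$$p[e']\sim q[e]+(p-q)[e_0]\quad\text{on }E_1.$$
If $E_1$ has genus $1$, take $e_0$ as origin and solve $p\,e'=q\,e$, which is possible as $p\ne 0$. If the genus is $0$, any $e'$ works, because both sides have degree $p$. Let $b=\theta(\xi')$ with $\pi(\xi')=e'$. Applying $\theta_*\pi^*$ and (6), the multiples of $[o]$ cancel, since $4p=4q+4(p-q)$. What remains is $2p\,\varphi(b)=2q\,\varphi(a)$. As $T$ is torsion free, $p\,\varphi(b)=q\,\varphi(a)$. $\square$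

## 6. Isotropic subspaces and products of lines

The next lemma turns Mumford's isotropy into a transversality statement.

**Lemma 3.** Let $W=V_1\oplus\dots\oplus V_m$ with $\dim V_j=2$, with a symplectic form $\Omega$ that is an orthogonal sum of symplectic forms on the $V_j$. Let $T_0\subset W$ be isotropic. Then there are lines $\ell_j\subset V_j$ with $T_0\cap\bigoplus_j\ell_j=0$.

Isotropy is needed: $T_0=V_1$ meets every $\bigoplus\ell_j$ in $\ell_1$. This is the linear version of the surface $A\times\{c\}$ of Section 3.

*Proof.* Induct on $m$; the case $m=0$ is trivial. As $V_1$ is not isotropic, $V_1\not\subset T_0$. So $V_1\cap T_0$ has dimension at most $1$, and some line $\ell_1\subset V_1$ satisfies $\ell_1\cap T_0=0$. Since $\Omega$ is an orthogonal sum and is nondegenerate on the plane $V_1$,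
$$\ell_1^\perp=\ell_1\oplus V_2\oplus\dots\oplus V_m .$$
The form $\Omega$ descends to $\ell_1^\perp/\ell_1=V_2\oplus\dots\oplus V_m$ as the given orthogonal sum. The image $T_0'$ of $T_0\cap\ell_1^\perp$ there is isotropic. By induction choose $\ell_2,\dots,\ell_m$ with $T_0'\cap\bigoplus_{j\ge 2}\ell_j=0$. If $x\in T_0\cap\bigoplus_j\ell_j$, then $x\in\ell_1^\perp$ and its image lies in $T_0'\cap\bigoplus_{j\ge 2}\ell_j=0$. So $x\in\ell_1\cap T_0=0$. $\square$

**Corollary.** Let $r=\dim T_0$, and let $\lambda_j\in V_j^*$ have kernel $\ell_j$, viewed as a functional on $W$ through the projection to $V_j$. Then there is $I\subset\{1,\dots,m\}$ with $|I|=r$ such that $(\lambda_j|_{T_0})_{j\in I}$ is a basis of $T_0^*$. Indeed the common kernel of the $\lambda_j|_{T_0}$ is $T_0\cap\bigoplus\ell_j=0$, so they span $T_0^*$.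

## 7. Proof of Theorem 1

If $O(n,\alpha)\ne\emptyset$, then $d(\alpha)\le m$ by definition, with $M=1$. Assume now $d=d(\alpha)\le m$, and let $D$ be as in Lemma 1.

**Step 1. Nonemptiness and the lower bound.** We exhibit a subvariety of dimension $m-d$. Write $M\alpha=\sum_{j=1}^d n_j'\varphi(u_j')$ with $M\ge 1$, $n'_j\neq0$. By Lemma 2, with $p=Mn_j$ and $q=n_j'$, choose $b_j$ with $Mn_j\varphi(b_j)=n_j'\varphi(u_j')$ for $j\le d$. If $u=(b_1,\dots,b_d,u_{d+1},\dots,u_m)$ with $u_{d+1},\dots,u_m\in D$, then $M\sum_j n_j\varphi(u_j)=M\alpha$, because $\varphi|_D=0$. As $T$ is torsion free,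
$$\{b_1\}\times\dots\times\{b_d\}\times D^{m-d}\subset O(n,\alpha).$$
So $O(n,\alpha)\ne\emptyset$ and $\dim O(n,\alpha)\ge m-d$.

For the upper bound, let $Z\subset O(n,\alpha)$ be irreducible closed of dimension $r$. We must show $d(\alpha)\le m-r$. The plan is to find a point of $Z$ with $r$ of its coordinates on $D$: those $r$ terms vanish there, and $\alpha$ is written with the other $m-r$.

**Step 2. Isotropy.** We extract the tangent information. Let $\tilde Z\to Z$ be a resolution, with $\tilde Z$ smooth projective, and let $p_j:\tilde Z\to A$ be the components of $\tilde Z\to A^m$. The codimension-$2$ cycle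
$$\Gamma=\sum_j n_j(\Gamma_{p_j}+\Gamma_{-p_j})\quad\text{on }\tilde Z\times A$$
satisfies $\Gamma_*[\zeta]=\sum_j n_j\varphi(p_j(\zeta))+2(\sum_j n_j)[o]=\alpha+2(\sum_j n_j)[o]$ for all $\zeta$. By Mumford's theorem and $\iota^*\sigma=\sigma$,
$$0=\Gamma^*\sigma=2\sum_j n_j\,p_j^*\sigma .$$
Let $\zeta_0\in\tilde Z$ be a point where $\tilde Z\to Z$ is a local isomorphism onto the smooth locus. With $V=T_oA$ and tangent spaces identified by translation, the $r$-dimensional space $T_0=T_{\zeta_0}Z\subset V^m$ is isotropic for $\sum_j n_j\,\mathrm{pr}_j^*\sigma$. Since all $n_j\ne 0$, this is an orthogonal sum of symplectic forms.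

**Step 3. Choosing the $r$ coordinates.** By the Corollary there are $I$ with $|I|=r$ and $\lambda_j\in V^*$ for $j\in I$ which, viewed as translation-invariant $1$-forms on $A$, have pullbacks $p_j^*\lambda_j$ ($j\in I$) linearly independent at $\zeta_0$.

**Step 4. A positive intersection number.** We show that $\prod_{j\in I}p_j^*c_1(\mathcal O_A(D))$ has positive integral over $\tilde Z$. Since $D$ is ample, $c_1(\mathcal O_A(D))$ is represented by a translation-invariant positive definite $(1,1)$-form $\omega$ (average a positive representative over $A$). For small $\varepsilon>0$ the invariant forms $\omega-\varepsilon\,i\lambda_j\wedge\bar\lambda_j$ with $j\in I$ are all semipositive, since this only has to be checked on $V$. Write $p_j^*\omega=\varepsilon\,i\,p_j^*\lambda_j\wedge\overline{p_j^*\lambda_j}+\beta_j$ with $\beta_j$ a semipositive $(1,1)$-form, and expand the product over $j\in I$. Every term is a product of semipositive $(1,1)$-forms, so it is $\ge 0$, and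
$$\prod_{j\in I}p_j^*\omega\ \ge\ \varepsilon^r\prod_{j\in I}i\,p_j^*\lambda_j\wedge\overline{p_j^*\lambda_j}\ \ge\ 0 .$$
At $\zeta_0$ the right side is strictly positive, because the $r$ forms $p_j^*\lambda_j$ are a basis of the cotangent space of the $r$-dimensional $\tilde Z$. Hence
$$\int_{\tilde Z}c_r\Big(\bigoplus_{j\in I}p_j^*\mathcal O_A(D)\Big)=\int_{\tilde Z}\prod_{j\in I}p_j^*\omega>0.$$

**Step 5. The point on $D$.** Let $s_D$ be the canonical section of $\mathcal O_A(D)$. A bundle of rank $r$ with a nowhere vanishing section has vanishing $r$-th Chern class, so the section $(p_j^*s_D)_{j\in I}$ of $\bigoplus_{j\in I}p_j^*\mathcal O_A(D)$ has a zero. Its image $u\in Z$ satisfies $u_j\in D$ for all $j\in I$, so $\varphi(u_j)=0$ for these $j$, and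
$$\alpha=\sum_{j\notin I}n_j\varphi(u_j).$$
This has $m-r$ terms, so $d(\alpha)\le m-r$, that is, $r\le m-d(\alpha)$. $\square$

With Section 4, this proves Theorem 2. In the case left open in Section 3 ($k=2$, $\varphi(x)\ne 0$), we have $d(2\varphi(x))=1$ and $\dim O_z^\iota=1$.

## 8. Cycles with arbitrary sum

> **Theorem 3.** Let $z\in A^{(k)}$ have sum $s\in A$. Then
> $$\dim O_z\le\dim O_z^\iota\le\dim O_z+2.$$
> If $[s]+[-s]\equiv 2[o]$ (for example if $s$ is torsion), then $\dim O_z^\iota=\dim O_z+1$. For every $k\ge 1$ the difference $0$ occurs, and for every $k\ge 2$ the difference $2$ occurs. For $k=1$ the difference is $0$ or $1$.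

**Step 1. Translating to sum $o$.** This expresses the difference through levels. Choose $s'$ with $ks'=s$ and let $z'$ be the translate of $z$ by $-s'$; it has sum $o$. Translation by $-s'$ is an automorphism of $A$, so it carries $O_z$ to $O_{z'}$, and Theorem 2 gives $\dim O_z=k-1-d(\varphi(z'))$. The symmetrized orbit is not carried along in this way, but (4) holds for every $z$: $\dim O_z^\iota=k-d(\varphi(z))$. Hence
$$\dim O_z^\iota-\dim O_z=1+d(\varphi(z'))-d(\varphi(z)).\tag{7}$$

**Step 2. Comparing the two levels.** By (1), with $z=\sum(z_i'+s')$ and $\sum z_i'=o$,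
$$\varphi(z)=\varphi(z')+k\varphi(s')+2\psi\Big(\sum z_i',s'\Big)=\varphi(z')+k\varphi(s').\tag{8}$$
Since $d(\pm k\varphi(s'))\le 1$, subadditivity gives $|d(\varphi(z))-d(\varphi(z'))|\le 1$, and (7) yields the inequalities. If $\varphi(s)=0$, then $k^2\varphi(s')=\varphi(s)=0$, so $\varphi(s')=0$, $\varphi(z)=\varphi(z')$, and the difference is $1$. The condition $[s]+[-s]\equiv 2[o]$ says exactly $\varphi(s)=0$, and Section 1 showed that it holds for torsion $s$.

**Step 3. The extreme values occur.** There is $s'\in A$ with $\varphi(s')\ne 0$: otherwise $O((1),0)=A$ would have dimension $2$, while Theorem 1 gives $1$. For such $s'$, $d(\varphi(s'))=1$.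

* *Difference $0$, any $k\ge 1$.* Take $z=k\cdot s'$, the point $s'$ with multiplicity $k$. Then $z'=k\cdot o$, so $d(\varphi(z'))=0$, while $\varphi(z)=k\varphi(s')$ has level $1$. By (7) the difference is $0$.
* *Difference $2$, any $k\ge 2$.* By Lemma 2 choose $x$ with $2\varphi(x)=-k\varphi(s')$. Let $z'=x+\iota(x)+(k-2)o$, which has sum $o$, and let $z$ be its translate by $s'$. Then $\varphi(z')=2\varphi(x)=-k\varphi(s')\ne 0$ has level $1$, and $\varphi(z)=0$ by (8). By (7) the difference is $2$.
* *$k=1$.* Here $z'=o$, so $d(\varphi(z'))=0$, and the difference is $1-d(\varphi(z))\in\{0,1\}$, because $d(\varphi(z))\le 1$ for a single point $z$. $\square$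

## 9. All dimensions occur

> **Theorem 4.** For every $k\ge 1$ and $0\le e\le k-1$ there is $z\in A^{(k)}$ with sum $o$, $\dim O_z=e$ and $\dim O_z^\iota=e+1$.

**Step 1. Every level $d\ge 0$ occurs.** We look for $\alpha\in T$ with $d(\alpha)=d$. For $d=0$ take $\alpha=0$. Let $d\ge 1$. Every sum $\sum_{j\le d}\varphi(u_j)$ has level at most $d$. Suppose, for contradiction, that its level is at most $d-1$ for all $u\in A^d$. By Theorem 1 with $n=(1,\dots,1)$ and $m=d-1$, each such sum equals $\sum_{i\le d-1}\varphi(b_i)$ for some $b\in A^{d-1}$. So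
$$R=\Big\{(u,b)\in A^d\times A^{d-1}:\ \sum_{j\le d}\varphi(u_j)=\sum_{i\le d-1}\varphi(b_i)\Big\}$$
surjects onto $A^d$. The defining condition is the rational equivalence of the effective cycles
$$\sum_{j\le d}(u_j+\iota(u_j))\quad\text{and}\quad\sum_{i\le d-1}(b_i+\iota(b_i))+2o,$$
both of degree $2d$ and depending algebraically on $(u,b)$. So $R$ is a countable union of closed subvarieties (Voisin, *Hodge Theory and Complex Algebraic Geometry II*, §10.1). By Baire, some irreducible component $R_0$ of $R$ dominates $A^d$.

Let $\tilde R_0$ be a resolution of $R_0$, with maps $u_j,b_i:\tilde R_0\to A$. The cycle $\sum_j(\Gamma_{u_j}+\Gamma_{-u_j})-\sum_i(\Gamma_{b_i}+\Gamma_{-b_i})$ sends every point of $\tilde R_0$ to $2[o]$. Mumford's theorem gives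
$$\sum_{j\le d}u_j^*\sigma=\sum_{i\le d-1}b_i^*\sigma .$$
Compare ranks at a general point. The left side is the pullback of a symplectic form on the $2d$-dimensional $A^d$ under a dominant map, which is a submersion there, so its rank is $2d$. The right side is the pullback of a form from the $2(d-1)$-dimensional $A^{d-1}$, so its rank is at most $2(d-1)$. This is a contradiction, so some sum $\sum_{j\le d}\varphi(u_j)$ has level exactly $d$.

**Step 2. Realizing a level by a cycle of sum $o$.** Let $d=k-1-e$, so $0\le d\le k-1$, and choose $\alpha$ with $d(\alpha)=d$. Take $N$, $n_j$, $K$, $\kappa$ as in Section 4. Since $d(N\alpha)=d\le k-1$, Theorem 1 gives a point $u\in O((n_1,\dots,n_{k-1}),N\alpha)$. As $\kappa$ is surjective, $u=\kappa(w)$ for some $w\in K$. By (3), $N\varphi(w)=N\alpha$, hence $\varphi(w)=\alpha$ because $T$ is torsion free. The cycle $z=\sum w_i$ has sum $o$ and $d(\varphi(z))=d$. Theorem 2 gives $\dim O_z=k-1-d=e$ and $\dim O_z^\iota=k-d=e+1$. $\square$
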